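\title{Integrability at the log canonical threshold at infinity}

\begin{abstract}
For a positive continuous plurisubharmonic function $\varphi$ on $\mathbb C^n$ that tends to infinity, let $c_\infty(\varphi)$ be the infimum of the $t>0$ for which $e^{-t\varphi}$ is integrable. We show that, in every dimension, $e^{-t\varphi}$ can be integrable at the endpoint $t=c_\infty(\varphi)$. We also show that this cannot happen if $\varphi=O(\log|z|)$, and that this growth condition cannot be relaxed to $\varphi\le\omega(|z|)\log|z|$ for any function $\omega$ tending to infinity.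
\end{abstract}

\section{The threshold at infinity}\label{sec:intro}

A function $u$ on an open set $X\subset\mathbb C^n$ with values in $[-\infty,\infty)$ is \emph{plurisubharmonic} (psh) if it is upper semicontinuous, is not identically $-\infty$ on any component of $X$, and satisfies the sub-mean value inequality
\[
u(a)\le\frac1{2\pi}\int_0^{2\pi}u(a+\rho e^{i\theta}b)\,d\theta
\]
for all $a\in X$, $b\in\mathbb C^n$ and all sufficiently small $\rho>0$. For $n=1$ these are the subharmonic functions. Let $\mathcal F$ be the set of positive continuous psh functions $\varphi$ on $\mathbb C^n$ with $\varphi(z)\to\infty$ as $|z|\to\infty$. The \emph{log canonical threshold at infinity} of $\varphi\in\mathcal F$ is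
\[
c_\infty(\varphi)=\inf\{t>0:\ e^{-t\varphi}\in L^1(\mathbb C^n)\},
\]
where $L^1$ refers to Lebesgue measure $dV$. We consider those $\varphi$ for which the set on the right is nonempty, so that $c_\infty(\varphi)<\infty$. Since $\varphi>0$, the function $e^{-t\varphi}$ decreases in $t$, and the set is a half-line: either $(c_\infty(\varphi),\infty)$ or $[c_\infty(\varphi),\infty)$. The following question comes from \cite{Chen}.

\begin{quote}
Is $e^{-c_\infty(\varphi)\varphi}\notin L^1(\mathbb C^n)$ for every $\varphi\in\mathcal F$ with $c_\infty(\varphi)<\infty$?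
\end{quote}

If $c_\infty(\varphi)=0$, the function in question is the constant $1$ and the answer is yes; otherwise the question asks whether the half-line is open.

The threshold measures how fast sublevel sets grow. Let $v(s)$ be the volume of the bounded set $\{\varphi<s\}$. Then $\int e^{-t\varphi}\,dV=t\int_0^\infty e^{-ts}v(s)\,ds$ and $v(s)\le e^{ts}\int e^{-t\varphi}\,dV$, so $c_\infty(\varphi)=\limsup_{s\to\infty}s^{-1}\log v(s)$. Whether the integral converges at the endpoint depends on finer, subexponential, behavior of $v$. For functions that are merely continuous it can converge: if $\varphi(z)=2\log|z|+2\log\log|z|$ for large $z\in\mathbb C$, then in polar coordinates we are looking at $\int^\infty r^{1-2t}(\log r)^{-2t}\,dr$, which is finite exactly for $t\ge1$. The question is whether plurisubharmonicity excludes such behavior.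

There are good reasons to guess that it does. Recall that if $z\mapsto g(\log|z|)$ is a continuous subharmonic function on $\mathbb C$, then $g$ is convex, because $\lambda\mapsto g(\operatorname{Re}\lambda)$ is the composition of that function with $\exp$ and is therefore subharmonic, and $g$ is nondecreasing by the maximum principle.

\begin{example}[Radial functions in the plane]\label{ex:radial}
Let $n=1$ and $\varphi(z)=g(\log|z|)\in\mathcal F$. The slopes of the convex function $g$ increase to a limit $a$, and $a\in(0,\infty]$ because $g\to\infty$. We have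
\[
\int_{|z|\ge1}e^{-t\varphi}\,dV=2\pi\int_0^\infty e^{2s-tg(s)}\,ds .
\]
If $ta>2$, the exponent eventually decreases at least linearly and the integral converges. If $ta\le2$, then $g(s)\le g(0)+as$ gives $2s-tg(s)\ge-tg(0)$ and the integral diverges. So $c_\infty(\varphi)=2/a$, and the answer is yes. The function $2\log|z|+2\log\log|z|$ is excluded because $2s+2\log s$ is strictly concave.
\end{example}

More generally, it is known that the answer is yes in every dimension for $\varphi$ that are $S^1$-invariant, that is, $\varphi(e^{i\theta}z)=\varphi(z)$ for all $\theta\in\mathbb R$; we do not use this fact. The local analogue points the same way: by the case $F=1$ of the strong openness theorem (Theorem~\ref{thm:SO} below), if $\psi$ is psh and $e^{-t\psi}$ is integrable near a point, then so is $e^{-t'\psi}$ for some $t'>t$. Nevertheless the answer is no.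

\begin{theorem}\label{thm:A}
For every $n\ge1$ and $c_0>0$ there is $\varphi\in\mathcal F$ with $c_\infty(\varphi)=c_0$ and $e^{-c_0\varphi}\in L^1(\mathbb C^n)$.
\end{theorem}

The expected answer survives under a growth condition, and the condition is sharp. Here $\log^+x=\max(\log x,0)$.

\begin{theorem}\label{thm:B}
Let $\varphi\in\mathcal F$ with $c_\infty(\varphi)<\infty$, and suppose that $\varphi(z)\le A\log^+|z|+B$ for some constants $A>0$ and $B$. Then $e^{-c_\infty(\varphi)\varphi}\notin L^1(\mathbb C^n)$.
\end{theorem}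

\begin{theorem}\label{thm:C}
Let $\omega:[0,\infty)\to(0,\infty)$ be any function with $\omega(r)\to\infty$ as $r\to\infty$. For every $n\ge1$ there is $\varphi\in\mathcal F$ with $\varphi(z)\le\omega(|z|)\log|z|$ for all large $|z|$, $c_\infty(\varphi)=1$ and $e^{-\varphi}\in L^1(\mathbb C^n)$.
\end{theorem}

These two theorems fit together as follows. For $\varphi\in\mathcal F$ put $M(r)=\max_{|z|=r}\varphi$. The function $\lambda\mapsto M(|\lambda|)=\max_{|b|=1}\varphi(\lambda b)$ on $\mathbb C$ is continuous and subharmonic: at a point $\lambda_0$, apply the sub-mean value inequality to $\lambda\mapsto\varphi(\lambda b)$ with a maximizing $b$. Hence $M(r)$ is a convex nondecreasing function of $\log r$ tending to $\infty$, and $a=\lim M(r)/\log r$, the limit of its slopes, exists in $(0,\infty]$. If $a<\infty$, then $\varphi\le a\log^+|z|+M(1)$ and Theorem~\ref{thm:B} says that the answer is yes. If $a=\infty$, Theorem~\ref{thm:C} says that no restriction on the rate at which $M(r)/\log r$ tends to infinity forces the answer yes.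

Theorem~\ref{thm:A} follows from Theorem~\ref{thm:C} by scaling, but it has a short explicit proof of a different nature, given in Section~\ref{sec:A}. That example grows linearly along a ray; Section~\ref{sec:B} explains why faster than logarithmic growth is unavoidable, and Section~\ref{sec:C} shows how little of it is needed.

\section{Reduction to one variable}\label{sec:red}

We use the following textbook facts. Plurisubharmonicity is a local property. It is preserved by sums, positive multiples, finite maxima, locally uniform limits, composition with biholomorphic maps, and composition with the projections $z\mapsto z_k$. If $F_1,\dots,F_m$ are holomorphic on a domain and not all identically zero, then $\log(|F_1|^2+\dots+|F_m|^2)$ is psh; in one variable, $\log|F|$ is harmonic where $F\ne0$.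

Both counterexamples are built in the plane. For $f\in\mathcal F$ on $\mathbb C$, the conditions $c_\infty(f)=1$ and $e^{-f}\in L^1(\mathbb C)$ together say that
\begin{equation}\label{eq:crit}
e^{-f}\in L^1(\mathbb C)\qquad\text{and}\qquad e^{-tf}\notin L^1(\mathbb C)\ \text{ for }0<t<1 .
\end{equation}

\begin{lemma}\label{lem:prod}
Let $f\in\mathcal F$ on $\mathbb C$ satisfy \eqref{eq:crit}, let $n\ge1$ and $c_0>0$, and put $\varphi(z)=c_0^{-1}\sum_{k=1}^nf(z_k)$. Then $\varphi\in\mathcal F$ on $\mathbb C^n$, $c_\infty(\varphi)=c_0$ and $e^{-c_0\varphi}\in L^1(\mathbb C^n)$.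
\end{lemma}

\begin{proof}
The function $\varphi$ is positive, continuous and psh. Since $f>0$, we have $c_0\varphi(z)\ge f(z_k)$ for the index $k$ with $|z_k|$ largest, and this $|z_k|\ge|z|/\sqrt n$ tends to $\infty$ with $|z|$; so $\varphi\to\infty$. By Tonelli's theorem $\int_{\mathbb C^n}e^{-t\varphi}\,dV=\bigl(\int_{\mathbb C}e^{-(t/c_0)f}\,dV\bigr)^n$, which is finite exactly when $t/c_0\ge1$.
\end{proof}

\section{A harmonic substitute for $\log\log|z|$}\label{sec:A}

We want a subharmonic function that behaves like $2\log|z|+2\log\log|z|$. Let $\Omega=\mathbb C\setminus(-\infty,0]$ and let $\operatorname{Log}z=\log|z|+i\arg z$, with $|\arg z|<\pi$, be the principal branch on $\Omega$. Then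
\begin{equation}\label{eq:Log}
\bigl|\log|z|\bigr|\le|\operatorname{Log}z|\le\bigl|\log|z|\bigr|+|\arg z| ,
\end{equation}
so for large $|z|$ the function $\log|\operatorname{Log}z|$ differs from $\log\log|z|$ by a bounded amount, and, unlike $\log\log|z|$, it is harmonic. Put
\[
h(z)=2\log|z|+2\log|\operatorname{Log}z|=2\log|z\operatorname{Log}z|\qquad(z\in\Omega).
\]
This is subharmonic on $\Omega$ and continuous with values in $[-\infty,\infty)$; the value $-\infty$ occurs only at $z=1$.

The difficulty has moved to the slit. On a circle $|z|=r>1$ we have $h=2\log r+\log\bigl((\log r)^2+\theta^2\bigr)$ with $\theta=\arg z$. This extends continuously to $\theta=\pm\pi$, but with a concave corner there, so the extension is not subharmonic. The remedy is to hide the slit: take the maximum of $h$ with a harmonic function that exceeds $h$ near the slit and is smaller than $h$ on a large region. The function $K-\operatorname{Re}z$ does both.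

\begin{proof}[Proof of Theorem~\ref{thm:A}]
By Lemma~\ref{lem:prod} it suffices to find $f\in\mathcal F$ on $\mathbb C$ satisfying \eqref{eq:crit}. Let
\[
U=\{|z|<1\}\cup\{\operatorname{Re}z<0,\ |\operatorname{Im}z|<1\},
\]
an open neighborhood of $(-\infty,0]$.

\emph{The function $h+\operatorname{Re}z$ is bounded above on $U\cap\Omega$.} Put $s=|z|$; by \eqref{eq:Log}, $|\operatorname{Log}z|\le\pi+|\log s|$. If $s<1$, then $s|\log s|\le1/e$ gives
\[
h+\operatorname{Re}z\le2\log\bigl(s(\pi+|\log s|)\bigr)+1\le2\log(\pi+1/e)+1 .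
\]
If $z\in U$ and $s\ge1$, then $\operatorname{Re}z<0$ and $|\operatorname{Re}z|\ge s-|\operatorname{Im}z|\ge s-1$, so
\[
h+\operatorname{Re}z\le2\log s+2\log(\pi+\log s)-s+1,
\]
which is continuous on $[1,\infty)$ and tends to $-\infty$.

\emph{The function $f$.} Fix $K$ with $h+\operatorname{Re}z<K$ on $U\cap\Omega$, and define
\[
f=\max(h,\ K-\operatorname{Re}z,\ 1)\ \text{ on }\Omega,\qquad f=\max(K-\operatorname{Re}z,\ 1)\ \text{ on }U .
\]
The two definitions agree on $U\cap\Omega$, where $h<K-\operatorname{Re}z$. Each is continuous and subharmonic on its open set, and $\Omega\cup U=\mathbb C$. So $f$ is continuous and subharmonic on $\mathbb C$, and $f\ge1$. For $z\in\Omega$ with $|z|>1$, the left inequality in \eqref{eq:Log} gives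
\begin{equation}\label{eq:flow}
f(z)\ge2\log|z|+2\log\log|z| ,
\end{equation}
and this persists on the slit by continuity. Hence $f\to\infty$ and $f\in\mathcal F$.

\emph{Integrability for $t=1$.} On $|z|\le2$ we have $e^{-f}\le1$, and by \eqref{eq:flow}
\[
\int_{|z|\ge2}e^{-f}\,dV\le2\pi\int_2^\infty\frac{dr}{r(\log r)^2}=\frac{2\pi}{\log2}.
\]

\emph{Divergence for $0<t<1$.} Choose $R\ge e^2$ with $2\log R+2\log\log R\ge\max(K,1)$ and let $H=\{\operatorname{Re}z>0,\ |z|\ge R\}$. On $H$ we have $h\ge\max(K,1)\ge\max(K-\operatorname{Re}z,1)$, so $f=h$, and $|\operatorname{Log}z|\le\log|z|+\pi/2\le2\log|z|$. Therefore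
\[
\int_{\mathbb C}e^{-tf}\,dV\ge\int_H|z|^{-2t}|\operatorname{Log}z|^{-2t}\,dV\ge\pi\int_R^\infty r^{1-2t}(2\log r)^{-2t}\,dr=\infty,
\]
because $1-2t>-1$.
\end{proof}

\begin{remark}[Smooth, strictly psh examples]\label{rem:smooth}
The corners created by the maximum play no role. We smooth by convolution, and reserve half of the term $2\log|z|$ to supply strict positivity. Let $h_1=\log|z|+2\log|\operatorname{Log}z|$ on $\Omega$. Then $h_1+\operatorname{Re}z$ is bounded above on $U\cap\Omega$: for $s\ge1$ because $h_1\le h$, and for $s<1$ because $h_1\le2\log\bigl(s^{1/2}(\pi+|\log s|)\bigr)$ and $s^{1/2}|\log s|\le2/e$. The construction above, with a constant $K_1$, gives a continuous subharmonic $f_1\ge1$ on $\mathbb C$ with $f_1\ge h_1$ on $\Omega$, and $f_1=h_1$ on $\{\operatorname{Re}z>0,\ |z|\ge R\}$ once $\log R+2\log\log R\ge\max(K_1,1)$ and $R\geq e^2$. Let $\chi\ge0$ be a smooth radial probability density supported in the unit disk, and set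
\[
\tilde f=f_1*\chi+\tfrac12\log(1+|z|^2).
\]
The convolution $f_1*\chi$ is smooth and subharmonic; since $\chi$ is radial, it is an average of circle means, so $f_1*\chi\ge f_1$, with equality at $z$ if $f_1$ is harmonic near the closed unit disk about $z$. The second term has Laplacian $2(1+|z|^2)^{-2}>0$. Thus $\tilde f$ is smooth, strictly subharmonic and positive, and $\tilde f\ge h_1+\log|z|=h$ on $\Omega$; so \eqref{eq:flow} holds for $\tilde f$, which gives $\tilde f\in\mathcal F$ and $e^{-\tilde f}\in L^1(\mathbb C)$. If $|\arg z|<\pi/4$ and $|z|\ge R+2$, then $\operatorname{Re}z>1$, so $f_1=h_1$ is harmonic near the closed unit disk about $z$ and $\tilde f(z)=h(z)+\frac12\log(1+|z|^{-2})\le h(z)+1$. The last computation of the proof, on this sector, shows that $e^{-t\tilde f}\notin L^1(\mathbb C)$ for $0<t<1$. The function $\sum_k\tilde f(z_k)$ has a diagonal complex Hessian with positive entries, so Lemma~\ref{lem:prod} yields smooth strictly psh examples on $\mathbb C^n$.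
\end{remark}

\section{Logarithmic growth}\label{sec:B}

The function $f$ of Section~\ref{sec:A} satisfies $f(-s)\ge K+s$ for $s>0$. Theorem~\ref{thm:B} shows that the slit cannot be repaired within $O(\log|z|)$. Its proof turns integrability at infinity into a local question along the hyperplane at infinity of $\mathbb P^n$, and applies the following result.

\begin{theorem}[Strong openness; Guan and Zhou \cite{GZ}]\label{thm:SO}
Let $\psi$ be psh and $F$ holomorphic near a point $p\in\mathbb C^n$. If $|F|^2e^{-\psi}$ is integrable near $p$, then $|F|^2e^{-(1+\delta)\psi}$ is integrable near $p$ for some $\delta>0$.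
\end{theorem}

At first sight this goes in the wrong direction: it increases an exponent, while we must decrease the exponent $t$ in $e^{-t\varphi}$. The Jacobian reconciles the two. Take $n=1$, $\varphi=A\log|z|$ for large $|z|$, and $w=1/z$. Then $e^{-t\varphi}\,dV(z)=|w|^{tA-4}\,dV(w)=e^{-\psi_t}\,dV(w)$ with $\psi_t=(4-tA)\log|w|$. For $tA<4$ this is subharmonic near $w=0$, and multiplying $\psi_t$ by $1+\delta$ has the same effect as lowering $t$. In general, the weight $\psi$ will be bounded above by a positive multiple of $\log|w|$. The extra factor $e^{-\delta\psi}$ is then at least a negative power of $|w|$, and this pays for the factor $e^{\varepsilon\varphi}\le e^{\varepsilon B}|z|^{\varepsilon A}$ that we need to insert.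

One correction is required. With $c=c_\infty(\varphi)$, the natural weight $c\varphi+(2n+2)\log|w|$ can be unbounded above near $w=0$, in which case it does not extend as a psh function.

\begin{example}\label{ex:k}
Let $n=2$, $m\ge3$ and $\varphi=\log(2+|z_1|^2+|z_2|^{2m})$. For $t>1$, integration in $z_1$ gives $\pi(t-1)^{-1}(2+|z_2|^{2m})^{1-t}$, which is integrable in $z_2$ exactly when $m(t-1)>1$; so $c=1+1/m$. At the point $z=(0,1/w)$ we have $c\varphi+6\log|w|\ge(4-2m)\log|w|\to+\infty$ as $w\to0$.
\end{example}

We therefore add $2k\log|w|$ to the weight and compensate with the factor $|F|^2=|w^k|^2$. This is why Theorem~\ref{thm:SO} is needed with a general $F$.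

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Write $c=c_\infty(\varphi)$. If $0<tA\le2n$, then $e^{-t\varphi}\ge e^{-tB}|z|^{-2n}$ for $|z|\ge1$, which is not integrable; hence $c\ge2n/A>0$. Suppose that $e^{-c\varphi}\in L^1(\mathbb C^n)$. We find $\varepsilon\in(0,c)$ with $e^{-(c-\varepsilon)\varphi}\in L^1(\mathbb C^n)$, which contradicts the definition of $c$.

\emph{The chart.} Let $(w,\zeta)\in\mathbb C\times\mathbb C^{n-1}$, $\zeta=(\zeta_2,\dots,\zeta_n)$. The map $(w,\zeta)\mapsto z=(1/w,\zeta/w)$ is biholomorphic from $\{w\ne0\}$ onto $\{z_1\ne0\}$. Its Jacobian matrix is triangular with diagonal entries $-w^{-2},w^{-1},\dots,w^{-1}$, so its determinant is $-w^{-(n+1)}$. With $\Phi(w,\zeta)=\varphi(1/w,\zeta/w)$, which is psh on $\{w\ne0\}$, we get for all $t>0$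
\begin{equation}\label{eq:cov}
e^{-t\varphi}\,dV(z)=e^{-t\Phi}\,|w|^{-2n-2}\,dV(w,\zeta).
\end{equation}
Let $X=\{|w|<1,\ |\zeta_i|<2\text{ for all }i\}$. On $X\cap\{w\ne0\}$ we have $1<|z|\le|w|^{-1}\sqrt{4n-3}$, so the growth hypothesis gives
\begin{equation}\label{eq:Phi}
\Phi\le-A\log|w|+B',\qquad B'=B+\tfrac A2\log(4n-3).
\end{equation}

\emph{The weight.} Choose an integer $k\ge0$ with $\beta:=2(k+n+1)-cA>0$, and put $\psi=c\Phi+2(k+n+1)\log|w|$ on $X\cap\{w\ne0\}$. By \eqref{eq:Phi},
\begin{equation}\label{eq:psi}
\psi\le\beta\log|w|+cB' .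
\end{equation}
Set $\psi=-\infty$ on $X\cap\{w=0\}$. By \eqref{eq:psi} the extended function is upper semicontinuous; the sub-mean value inequality holds at points with $w\ne0$ because $\psi$ is psh there, and it is empty at points with $w=0$. So $\psi$ is psh on $X$. Moreover $|w^k|^2e^{-\psi}=e^{-c\Phi}|w|^{-2n-2}$ for $w\neq0$, and this is integrable on $X$ by \eqref{eq:cov} and our assumption.

\emph{The local gain.} Let $p\in X$ have $w=0$. Theorem~\ref{thm:SO} with $F=w^k$ gives $\delta>0$ and an open neighborhood $U_p\subset X$ of $p$ on which $|w|^{2k}e^{-(1+\delta)\psi}$ is integrable. Let $0<\varepsilon<c$ with $\varepsilon A\le\delta\beta$. For $w\ne0$,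
\[
e^{-(c-\varepsilon)\Phi}|w|^{-2n-2}=|w|^{2k}e^{-(1+\delta)\psi}\cdot e^{\delta\psi+\varepsilon\Phi},
\]
and by \eqref{eq:Phi}, \eqref{eq:psi} and $|w|<1$,
\[
\delta\psi+\varepsilon\Phi\le(\delta\beta-\varepsilon A)\log|w|+(\delta c+\varepsilon)B'\le(\delta c+\varepsilon)B' .
\]
Hence $e^{-(c-\varepsilon)\Phi}|w|^{-2n-2}$ is integrable on $U_p$ for all sufficiently small $\varepsilon>0$.

\emph{Compactness.} Finitely many $U_p$ cover the compact set $\{w=0,\ |\zeta_i|\le1\}$, and their union contains $\{|w|<\eta,\ |\zeta_i|\le1\}$ for some $\eta>0$. By \eqref{eq:cov}, for all small $\varepsilon>0$ the function $e^{-(c-\varepsilon)\varphi}$ is integrable on the image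
\[
E_1=\{z:\ |z_1|>1/\eta,\ |z_i|\le|z_1|\text{ for all }i\}.
\]
The hypotheses are invariant under permutations of the coordinates, so the same holds for the sets $E_2,\dots,E_n$ in which $z_2,\dots,z_n$ is the largest coordinate, and we may take the same $\eta$ and $\varepsilon$ for all of them. The complement of $E_1\cup\dots\cup E_n$ is the bounded set $\{\max_k|z_k|\le1/\eta\}$, on which $e^{-(c-\varepsilon)\varphi}\le1$ because $\varphi>0$. Thus $e^{-(c-\varepsilon)\varphi}\in L^1(\mathbb C^n)$.
\end{proof}

The growth hypothesis enters through \eqref{eq:Phi}, twice: it makes $\psi$ psh across $w=0$, and it bounds $e^{\varepsilon\Phi}$ by a small negative power of $|w|$. For the function $f$ of Section~\ref{sec:A}, $cf(1/w)+2(k+2)\log|w|$ tends to $+\infty$ along the negative axis whatever $k$ is.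

\begin{remark}
Faster growth does not force the opposite conclusion. For $\varphi=\log(2+|z_1|^2)+|z_2|^2$ on $\mathbb C^2$, Tonelli's theorem shows that $e^{-t\varphi}\in L^1(\mathbb C^2)$ exactly when $t>1$.
\end{remark}

\section{Wells of slowly growing depth}\label{sec:C}

Theorem~\ref{thm:C} reduces to a statement in the plane.

\begin{proposition}\label{prop:C}
Let $\omega_0:[0,\infty)\to[0,\infty)$ tend to $\infty$. There are $f\in\mathcal F$ on $\mathbb C$ satisfying \eqref{eq:crit} and $R_1\ge2$ such that $f(z)\le\omega_0(|z|)\log|z|$ for $|z|\ge R_1$.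
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:C} from Proposition~\ref{prop:C}]
The coordinates of $z$ are smaller than $|z|$ in modulus, so we want a monotone bound. Let $\omega_*(r)=\inf_{s\ge r}\omega(s)$; it is nondecreasing, tends to $\infty$, and $\omega_*\le\omega$. Apply the proposition with $\omega_0=\omega_*/(2n)$, and put $M=\max_{|z|\le R_1}f$ and $\varphi(z)=\sum_kf(z_k)$. For $|z|\geq1$, each term $f(z_k)$ is at most $M$ if $|z_k|\le R_1$ and at most $\omega_0(|z|)\log|z|$ otherwise. Hence $\varphi(z)\le\frac12\omega_*(|z|)\log|z|+nM\le\omega(|z|)\log|z|$ for large $|z|$. Lemma~\ref{lem:prod} with $c_0=1$ gives the rest.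
\end{proof}

\subsection*{One well}
The function $f$ will be at least $3\log|z|$ on most of the plane, and its integrability will be decided in a sequence of disks $D_j$ of radius $r_j$ on which $f$ is about $2\log r_j+2\log j$. Such a disk contributes about $\pi j^{-2t}r_j^{2-2t}$ to $\int e^{-tf}\,dV$, which is summable for $t=1$ and unbounded for $t<1$ if $r_j$ grows quickly.

To see how to dig one such well, suppose that a function has been built that equals $\mu\log|z|-S$ for large $|z|$, with $\mu>2$ and $S>0$. Take $1\le r\le R/2$ with $R$ large, let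
\[
g(z)=\log\max\Bigl(\Bigl|\frac zR-1\Bigr|,\frac rR\Bigr),
\]
and write $\rho=|z-R|$. The function $g$ is subharmonic, nearly $0$ for $|z|\ll R$, nearly $\log(|z|/R)$ for $|z|\gg R$, and very negative near $z=R$. Adding $\mu g$, with the same coefficient $\mu$, gives
\[
\mu\log|z|-S+\mu g(z)=\bigl[\mu\log\max(\rho,r)-S\bigr]+\mu\log(|z|/R),
\]
and the last term is at most $\mu\log2$ in absolute value for $R/2\le|z|\le2R$. Call the bracket $W$, and define $r$ by $(\mu-2)\log r=S$; for instance, $\mu=8$ and $S=4\log R'$ give $r=(R')^{2/3}$. Then $W=2\log r$ on the disk $\rho\le r$, so this disk contributes $\pi r^{2-2t}$ to $\int e^{-tW}\,dV$, while $\int_{\mathbb C}e^{-W}\,dV=\pi+2\pi/(\mu-2)$.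

Two features make iteration possible. First, $W$ does not depend on $R$: the terms $\mu\log R$ cancel, so after $r$ is fixed the well may be placed as far out as $\omega_0$ demands. The cancellation needs the full coefficient. With a coefficient $m\in[2,\mu)$ the floor of the well would be about $(\mu-m)\log R+m\log r-S$, which exceeds $2\log r$ by at least $(\mu-m)\log R-S$. Second, for $|z|\gg R$ the new function is about $2\mu\log|z|-(S+\mu\log R)$. It has the same form, with $\mu$ doubled and $S$ much larger, so the next radius is much larger. The doubling of $\mu$ is the unbounded growth of $M(r)/\log r$ that Theorem~\ref{thm:B} requires. It also means that the errors of size $O(\mu)$ are unbounded along the sequence; we absorb them into the definition of $r_j$ for the lower bound, and make $\log r_j$ much larger than $\mu_j$ for the upper bound.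

\subsection*{The construction}
Let $\mu_j=2^{j+1}$ for $j\ge1$, so that
\begin{equation}\label{eq:mass}
4+\sum_{i<j}\mu_i=\mu_j .
\end{equation}
Choose $r_1,R_1,r_2,R_2,\dots$ inductively. Given $R_i$ for $i<j$, put $S_j=\sum_{i<j}\mu_i\log R_i$ and define $r_j$ by
\begin{equation}\label{eq:rj}
(\mu_j-2)\log r_j=S_j+\mu_j\log4+2\log j .
\end{equation}
Then choose $R_j$ so large that
\begin{itemize}
\item[(R1)] $R_j\ge2r_j$;
\item[(R2)] $\log R_j\ge16^j$;
\item[(R3)] $R_j\ge2^{j+2}\mu_jR_{j-1}$ if $j\ge2$;
\item[(R4)] $\omega_0(r)\ge2^{j+4}$ for all $r\ge R_j$.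
\end{itemize}
From \eqref{eq:rj} we get $r_j\ge4$, and for $j\ge2$, with (R2),
\begin{equation}\label{eq:rlarge}
\log r_j\ge\frac{S_j}{\mu_j}\ge\frac{\mu_{j-1}}{\mu_j}\log R_{j-1}\ge\tfrac12\,16^{j-1}.
\end{equation}
By (R3), $R_j\ge4R_{j-1}$. For $i>j$ we have $R_j\le R_{i-1}\le R_i/(2^{i+2}\mu_i)$, so
\begin{equation}\label{eq:tail}
\sum_{i>j}\frac{4\mu_iR_j}{R_i}\le\sum_{i>j}2^{-i}\le1\qquad(j\ge1).
\end{equation}
Define
\[
g_i(z)=\log\max\Bigl(\Bigl|\frac z{R_i}-1\Bigr|,\frac{r_i}{R_i}\Bigr),\qquad V=4\log^+|z|+\sum_{i\ge1}\mu_ig_i,\qquad f=\max(V,1).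
\]
The term $4\log^+|z|$ starts the recursion \eqref{eq:mass} with $\mu_1>2$ and keeps $V$ large between the wells. Each $g_i$ is the maximum of $\log|z/R_i-1|$ and a real constant, hence continuous and subharmonic. Since $r_i/R_i\le\frac12$, and $\log(1-x)\ge-2x$ on $[0,\frac12]$ by concavity,
\begin{equation}\label{eq:g}
g_i\le\log\Bigl(1+\frac{|z|}{R_i}\Bigr)\le\frac{|z|}{R_i}\ \text{ on }\mathbb C,\qquad g_i\ge-\frac{2|z|}{R_i}\ \text{ for }|z|\le\frac{R_i}2 .
\end{equation}
As $R_i\to\infty$ and $\sum\mu_i/R_i<\infty$ by \eqref{eq:tail}, the series converges locally uniformly. So $V$ and $f$ are continuous and subharmonic on $\mathbb C$, and $f\ge1$.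

\subsection*{Estimates}
The region $|z|\ge R_1/2$ is the union of the annuli
\[
P_j=\{R_j/2\le|z|\le2R_j\},\qquad G_j=\{2R_j\le|z|\le R_{j+1}/2\}\qquad(j\ge1).
\]
By (R1), $P_j$ contains the disk $D_j=\{|z-R_j|\le r_j\}$; the $G_j$ are the gaps.

\begin{lemma}\label{lem:est}
Let $j\ge1$.
\begin{itemize}
\item[(a)] If $R_j\le|z|<R_{j+1}$, then $V\le2^{j+4}\log|z|$.
\item[(b)] On $G_j$ we have $V\ge3\log|z|$.
\item[(c)] On $P_j$, with $\rho=|z-R_j|$, we have $\bigl|V-\mu_j\log\max(\rho,r_j)+S_j\bigr|\le\mu_j\log4+1$.
\end{itemize}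
\end{lemma}

\begin{proof}
(a) For $i\le j$, \eqref{eq:g} gives $g_i\le\log(1+|z|/2)\le\log|z|$, since $R_i\ge2$ and $|z|\ge2$. By \eqref{eq:mass} these terms and $4\log^+|z|$ contribute at most $\mu_{j+1}\log|z|$. Next, $g_{j+1}\le|z|/R_{j+1}\le1$, and $\sum_{i\ge j+2}\mu_ig_i\le\sum_{i\ge j+2}\mu_iR_{j+1}/R_i\le1$ by \eqref{eq:tail}. Since $\log|z|\ge1$, we get $V\le(2\mu_{j+1}+1)\log|z|\le2^{j+4}\log|z|$.

(b) For $i\le j$ we have $|z|/R_i\ge2$, so $|z/R_i-1|\ge1$ and $g_i\ge0$. For $i>j$ we have $|z|\le R_{j+1}/2\le R_i/2$, so $g_i\ge-R_{j+1}/R_i$ by \eqref{eq:g}. Thus $\mu_{j+1}g_{j+1}\ge-\mu_{j+1}$, and the terms with $i\ge j+2$ contribute at least $-1$ by \eqref{eq:tail}. By (R2), $\mu_{j+1}+1=2^{j+2}+1\le16^j\le\log|z|$, so $V\ge4\log|z|-\mu_{j+1}-1\ge3\log|z|$.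

(c) On $P_j$ we have $\bigl|\log^+|z|-\log R_j\bigr|\le\log2$. For $i<j$ we have $R_i\le R_j/4$, so $|z-R_i|\ge R_j/2-R_j/4$, and with \eqref{eq:g}
\[
\frac{R_j}{4R_i}\le e^{g_i}\le1+\frac{2R_j}{R_i}\le\frac{4R_j}{R_i},
\]
that is, $|g_i-\log R_j+\log R_i|\le\log4$. By \eqref{eq:mass}, the sum $4\log^+|z|+\sum_{i<j}\mu_ig_i$ differs from $\mu_j\log R_j-S_j$ by at most $\mu_j\log4$. The $j$-th term is exactly $\mu_j\log\max(\rho,r_j)-\mu_j\log R_j$, and the terms $\mu_j\log R_j$ cancel. For $i>j$ we have $|z|\le2R_j\le R_i/2$, so $|g_i|\le4R_j/R_i$ by \eqref{eq:g}, and these terms contribute at most $1$ in absolute value by \eqref{eq:tail}.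
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:C}]
\emph{Growth.} If $|z|\ge R_1$, then $R_j\le|z|<R_{j+1}$ for some $j$. Both $V$ and $1$ are at most $2^{j+4}\log|z|$, by Lemma~\ref{lem:est}(a), so $f\le\omega_0(|z|)\log|z|$ by (R4).

\emph{Membership in $\mathcal F$.} Equation \eqref{eq:rj} reads $S_j+\mu_j\log4=(\mu_j-2)\log r_j-2\log j$. The lower bound in Lemma~\ref{lem:est}(c) therefore becomes
\begin{equation}\label{eq:Plow}
V\ge\mu_j\log\max(\rho,r_j)-(\mu_j-2)\log r_j+2\log j-1\quad\text{on }P_j .
\end{equation}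
In particular $V\ge2\log r_j-1$ on $P_j$. Since $r_j\to\infty$ by \eqref{eq:rlarge}, this and Lemma~\ref{lem:est}(b) give $V\to\infty$, so $f\in\mathcal F$.

\emph{Integrability for $t=1$.} We have $e^{-f}\le e^{-V}$. The $G_j$ are disjoint, so $\sum_j\int_{G_j}e^{-V}\,dV\le\int_{|z|\ge1}|z|^{-3}\,dV=2\pi$. On $P_j$ we integrate the bound \eqref{eq:Plow} over the whole plane, in polar coordinates about $R_j$:
\[
\int_{P_j}e^{-V}\,dV\le\frac{e\,r_j^{\mu_j-2}}{j^2}\Bigl(\pi r_j^{2-\mu_j}+2\pi\int_{r_j}^\infty\rho^{1-\mu_j}\,d\rho\Bigr)=\frac e{j^2}\Bigl(\pi+\frac{2\pi}{\mu_j-2}\Bigr)\le\frac{2\pi e}{j^2},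
\]
since $\mu_j\ge4$. This is summable, and $e^{-f}\le1$ on the remaining disk $|z|<R_1/2$. So $e^{-f}\in L^1(\mathbb C)$.

\emph{Divergence for $0<t<1$.} On $D_j$ we have $\max(\rho,r_j)=r_j$. The upper bound in Lemma~\ref{lem:est}(c) and \eqref{eq:rj} give
\[
V\le\mu_j\log r_j-S_j+\mu_j\log4+1=2\log r_j+\kappa_j,\qquad\kappa_j=2\log j+2\mu_j\log4+1 .
\]
The right side is at least $1$, so it bounds $f$ on $D_j$ as well. Hence, for every $j$,
\[
\int_{\mathbb C}e^{-tf}\,dV\ge\int_{D_j}e^{-tf}\,dV\ge\pi\exp\bigl((2-2t)\log r_j-t\kappa_j\bigr).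
\]
The exponent tends to $\infty$, because $\log r_j\ge\frac12\,16^{j-1}$ by \eqref{eq:rlarge} while $\kappa_j=O(2^j)$. So $e^{-tf}\notin L^1(\mathbb C)$, and \eqref{eq:crit} holds.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Chen}
Bo-Yong Chen, \emph{Parameter dependence of the Bergman kernels}, arXiv:1506.01146 (2015).

\bibitem{GZ}
Q. Guan and X. Zhou, \emph{A proof of Demailly's strong openness conjecture}, Ann. of Math. 182 (2015).

\end{thebibliography}
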